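# Coloring the shadow of a 3-graph from a single link

## Sorting the non-neighbors of a vertex by the color classes they miss

Let $G$ be a finite graph on $V$ and $v$ a vertex. Write $N(v)$ for its set of neighbors and $M(v)=V\setminus N(v)$ for its set of non-neighbors; note that $v\in M(v)$. The **link** of $v$ is the induced subgraph $G[N(v)]$. Suppose that the link has been properly colored with $\ell-1$ colors,
$$N(v)=V_1\cup\dots\cup V_{\ell-1},\qquad\text{all } V_i \text{ independent and pairwise disjoint.}$$

Now look at each $w\in M(v)$ and ask which classes it *misses*, that is, in which $V_i$ it has no neighbor. Suppose that no $w\in M(v)$ misses two classes. Then $M(v)$ is the disjoint union of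

* $T_i$ for $1\le i\le \ell-1$: the $w\in M(v)$ with no neighbor in $V_i$;
* $T_0$: the $w\in M(v)$ with a neighbor in every $V_i$.

The $\ell$ sets
$$T_0,\quad T_1\cup V_1,\quad \dots,\quad T_{\ell-1}\cup V_{\ell-1}$$
partition $V$. Inside $T_i\cup V_i$ there are no edges within $V_i$ and none between $T_i$ and $V_i$. So these sets form a proper $\ell$-coloring of $G$ as soon as three demands are met:

* (D1) no vertex of $M(v)$ misses two classes;
* (D2) each $T_i$ with $i\ge1$ is independent;
* (D3) $T_0$ is independent.

Two small examples with $\ell=2$, where the link must be an independent set $V_1=N(v)$. In the six-cycle $1,2,\dots,6$ with $v=1$ we have $V_1=\{2,6\}$, $M(v)=\{1,3,4,5\}$, $T_1=\{4\}$, $T_0=\{1,3,5\}$, and the construction returns the 2-coloring $\{1,3,5\},\{2,4,6\}$. In the five-cycle $1,\dots,5$ with $v=1$ we have $V_1=\{2,5\}$, $T_1=\emptyset$, $T_0=\{1,3,4\}$, and $34$ is an edge: (D3) fails. This is the failure that we shall have to exclude, and at the end it will be the only one.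

What is this for? Take a 3-uniform hypergraph in which every pair of vertices that lies in an edge lies in many edges, and suppose that no $\ell+1$ vertices have all their pairs covered by edges. If "many" is many enough, can the vertices be split into $\ell$ parts so that every edge has at most one vertex in each part? We shall see that this is a coloring question for a graph, and that the construction above, with a well-chosen $v$, answers it.

## Covered pairs, positive co-degree, and the statements

An **$r$-graph** $\mathcal H$ is a collection of $r$-subsets (edges) of a finite vertex set $V$.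

**Definition (the family $\mathcal K^r_{\ell+1}$).** For integers $\ell\ge r\ge2$, $\mathcal K_{\ell+1}^r$ is the collection of all $r$-graphs $F$ with at most $\binom{\ell+1}2$ edges such that, for some $(\ell+1)$-set $S$, every pair $\{u,v\}\subset S$ is covered by an edge of $F$. A 3-graph is $\mathcal K^3_{\ell+1}$-free if it contains no member of $\mathcal K_{\ell+1}^3$ as a subgraph.

For example, $\{123,124,134\}$ belongs to $\mathcal K_4^3$: with $S=\{1,2,3,4\}$, the edge $123$ covers $12,13,23$, the edge $124$ adds $14,24$, and $134$ adds $34$. So does $\{123,14x,24y,34z\}$ with new vertices $x,y,z$: only the pairs of $S$ matter.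

**Definition (positive co-degree).** The minimum positive co-degree $\delta_2^+(\mathcal H)$ of a 3-graph is the maximum $k$ such that every pair of vertices contained in some edge of $\mathcal H$ is contained in at least $k$ distinct edges of $\mathcal H$.

Pairs in no edge impose nothing. In the complete 3-partite 3-graph with parts of sizes $a\le b\le c$ (all triples with one vertex in each part, $a\ge 1$), two vertices in different parts lie in as many edges as the third part has vertices, and two vertices in the same part lie in none; so $\delta_2^+=a$.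

**Definition ($\ell$-partite).** A 3-graph is $\ell$-partite if its vertex set can be partitioned into $\ell$ parts so that every edge has at most one vertex in each part.

**Definition (saturated).** A $\mathcal K_{\ell+1}^3$-saturated 3-graph is a maximal $\mathcal K_{\ell+1}^3$-free 3-graph.

Put
$$f(\ell)=\begin{cases}2/7,&\ell=3,\\[2pt] \dfrac{3\ell-7}{3\ell-1},&\ell\ge4.\end{cases}$$
Hou, Li, Yang, Zeng and Zhang ("Two stability theorems for $\mathcal K_{\ell+1}^r$-saturated hypergraphs", arXiv:2211.02838, 2022) prove that a $\mathcal K^3_{\ell+1}$-saturated 3-graph on $n$ vertices with $\delta_2^+>f(\ell)n$ is $\ell$-partite, and that the bounds are best possible. The problem is whether "saturated" can be replaced by "free". It can.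

**Theorem 1.** Let $\ell\ge3$ and let $\mathcal H$ be a $\mathcal K^3_{\ell+1}$-free 3-graph on $n$ vertices with $\delta_2^+(\mathcal H)>f(\ell)n$. Then $\mathcal H$ is $\ell$-partite.

The second theorem settles equality. For $\ell\ge2$ and an integer $t\ge1$ let $G^*_\ell$ be the graph whose vertex set is split into independent sets $A_1,\dots,A_5,B_1,\dots,B_{\ell-2}$ with $|A_i|=t$, $|B_j|=3t$, and whose edges are all $A_i$–$A_{i+1}$ pairs (indices mod 5), all $A_i$–$B_j$ pairs and all $B_j$–$B_{j'}$ pairs with $j\ne j'$. It has $(3\ell-1)t$ vertices. Let $G_3^\circ$ be the same with $\ell=3$, $|A_i|=t$, $|B_1|=2t$; it has $7t$ vertices. For $\ell\ge4$ let $\mathcal H^*_\ell$ be the 3-graph of all triangles of $G^*_\ell$, and let $\mathcal H_3^*$ be the 3-graph of all triangles of $G_3^\circ$. So $\mathcal H_\ell^*$ exists on $n$ vertices iff $(3\ell-1)\mid n$ (for $\ell=3$: iff $7\mid n$).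

**Theorem 2.** Let $\ell\ge3$ and let $\mathcal H$ be $\mathcal K_{\ell+1}^3$-free on $n$ vertices with $\delta_2^+(\mathcal H)\ge f(\ell)n$. Then $\mathcal H$ is $\ell$-partite or $\mathcal H\cong\mathcal H_\ell^*$. Conversely, $\mathcal H^*_\ell$ is $\mathcal K_{\ell+1}^3$-free, not $\ell$-partite, and $\delta_2^+(\mathcal H_\ell^*)=f(\ell)n$.

In particular $f(\ell)$ is sharp, the extremal 3-graph is unique, and if $(3\ell-1)\nmid n$ (for $\ell=3$: if $7\nmid n$) the non-strict inequality already forces $\ell$-partiteness.

**Corollary 3.** For every $n\ge6$ the maximum of $\delta_2^+(\mathcal H)$ over non-3-partite $\mathcal K_4^3$-free 3-graphs on $n$ vertices is exactly $\lfloor 2n/7\rfloor$.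

## The shadow graph

**Definition (shadow).** The shadow $G=\partial\mathcal H$ is the graph on $V$ whose edges are all pairs contained in edges of $\mathcal H$.

**Lemma 4.** Let $G=\partial\mathcal H$ and $N=N_G$.
1. $\mathcal H$ is $\mathcal K^3_{\ell+1}$-free iff $G$ is $K_{\ell+1}$-free.
2. $\mathcal H$ is $\ell$-partite iff $G$ is $\ell$-colorable.
3. For every edge $uv$ of $G$, $N(u)\cap N(v)$ has at least $\delta_2^+(\mathcal H)$ vertices.

**Proof.** (1) If $S$ is a clique of size $\ell+1$ in $G$, choose an edge of $\mathcal H$ through each pair of $S$. These at most $\binom{\ell+1}2$ edges form a member of $\mathcal K_{\ell+1}^3$. Conversely, the set $S$ of a member contained in $\mathcal H$ is a clique of $G$. (2) Every edge of $\mathcal H$ has at most one vertex in each part iff no pair inside a part lies in an edge, that is, iff each part is independent in $G$. (3) If $uvw\in\mathcal H$ then $w\in N(u)\cap N(v)$, and different edges through $uv$ give different $w$. $\square$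

If $\mathcal H$ has no edges, it is $\ell$-partite and both theorems hold. Isolated vertices of $G$ lie in no edge; deleting them keeps $\delta_2^+$ and lowers $n$, and they can be put back into any part. So for Theorem 1 **we assume from now on that $G$ has edges and no isolated vertices**. For Theorem 2 the same is allowed: if there are isolated vertices, deleting them leaves $n'<n$ vertices with $\delta_2^+\ge f(\ell)n>f(\ell)n'$, so Theorem 1 gives that $\mathcal H$ is $\ell$-partite.

## Five-cycles joined to heavy independent sets

Before proving anything, let us try to break the conclusion by hand for $\ell=3$. We want a $K_4$-free graph that needs four colors and in which every edge has many common neighbors. The wheel, a five-cycle joined to one vertex $h$, is the smallest natural try. Its triangles are the five triples $h z_iz_{i+1}$; rim pairs have co-degree $1$, spokes have co-degree $2$, so $\delta_2^+=1$ with $n=6$. The rim pairs are the bottleneck, so double the hub (two non-adjacent copies). Now $n=7$, rim pairs have co-degree $2$, spokes still $2$, and $\delta_2^+=2=\frac27n$.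 This is $\mathcal H_3^*$ with $t=1$, and it shows that $>$ in Theorem 1 cannot be weakened to $\ge$.

The value $f(\ell)$ comes from balancing the weights. Let the five classes on the cycle have measure $a$ each and the $\ell-2$ hub classes measure $b$ each, with $5a+(\ell-2)b=1$. The common neighborhood of an $AA$ edge has measure $(\ell-2)b$, that of an $AB$ edge $2a+(\ell-3)b=1-(3a+b)$, and that of a $BB$ edge (only if $\ell\ge4$) is $5a+(\ell-4)b=1-2b$.

* For $\ell=3$ the minimum is $\min(b,2a)$, and $1=\frac52(2a)+b\ge\frac72\min(b,2a)$. So it is at most $\frac27$, with equality iff $b=2a$.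
* For $\ell\ge4$ write $1=\frac53(3a+b)+\frac{3\ell-11}{6}(2b)$. Both coefficients are positive, so $1\le\frac{3\ell-1}{6}\max(3a+b,2b)$, and the minimum is at most $1-\frac6{3\ell-1}=f(\ell)$. Equality holds iff $b=3a$; then the $AA$ value is $\frac{3\ell-6}{3\ell-1}$, which does no harm.

So $\ell=3$ is separate because there are no $BB$ edges.

**Proof of the converse part of Theorem 2.** Let $G'$ be $G^*_\ell$ with $\ell\ge4$, or $G_3^\circ$ with $\ell=3$. A clique of $G'$ has at most two vertices in $\bigcup A_i$, since a blow-up of $C_5$ is triangle-free, and at most one in each $B_j$; so at most $\ell$ in total. A blow-up of $C_5$ has chromatic number $3$, and each $B_j$ needs a color of its own, so $\chi(G')=3+(\ell-2)=\ell+1$. Every edge of $G'$ lies in a triangle: extend an $A_iA_{i+1}$ edge by a vertex of $B_1$, an $A_iB_j$ edge by one of $A_{i+1}$, a $B_jB_{j'}$ edge by one of $A_1$. So $G'$ is the shadow of $\mathcal H_\ell^*$, and by Lemma 4 $\mathcal H^*_\ell$ is $\mathcal K_{\ell+1}^3$-free and not $\ell$-partite. In units of $t$ vertices the co-degrees for $\ell\ge4$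 are $3(\ell-2)=3\ell-6$ for $AA$, $2+3(\ell-3)=3\ell-7$ for $AB$, $5+3(\ell-4)=3\ell-7$ for $BB$, out of a total of $3\ell-1$. For $\ell=3$ they are $2$ for $AA$ and $2$ for $AB$, out of $7$. So $\delta_2^+=f(\ell)n$. $\square$

**Lemma 5 (it suffices to identify the shadow).** If $\delta_2^+(\mathcal H)\ge f(\ell)n$ and $\partial\mathcal H=G_\ell^*$ ($\ell\ge4$) or $\partial\mathcal H=G_3^\circ$ ($\ell=3$), then $\mathcal H=\mathcal H_\ell^*$.

**Proof.** Every edge of $\mathcal H$ is a triangle of the shadow. Conversely, let $xyz$ be a triangle of the shadow. It has at most two vertices in $\bigcup A_i$. If $\ell\ge4$ it therefore contains an $AB$ or a $BB$ pair; if $\ell=3$ it has exactly one vertex in $B_1$, so it contains an $AA$ pair. Such a pair has exactly $f(\ell)n$ common neighbors in the shadow. It lies in at least $f(\ell)n$ edges of $\mathcal H$, and the third vertices are common neighbors; so every common neighbor occurs, and $xyz\in\mathcal H$. $\square$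

## Where saturating fails, and where the minimum degree of the shadow fails

**Adding edges.** The first thing to try is to add triples to $\mathcal H$ until it is saturated and then use the known result. Triples that are triangles of $G$ can be added freely: the shadow does not change and co-degrees only grow. But a saturated extension may also need triples that cover a new pair, and a newly covered pair must again have co-degree more than $f(\ell)n$. Nothing guarantees this. For instance, let $\ell=3$, let $X,Y,Z$ have $8$ vertices each, fix $x_0\in X$, $y_0\in Y$, and let $\mathcal H$ consist of all triples $xyz$ except those that contain both $x_0$ and $y_0$. The pairs $x_0z$ and $y_0z$ have co-degree $7$, the other covered pairs have co-degree $8$, and $7>\frac{48}7=\frac27\cdot24$; so the hypothesis holds. Adding one triple $x_0y_0z$ covers $x_0y_0$, with co-degree $1$, and $\delta_2^+$ drops from $7$ to $1$. Here adding the seven other triples $x_0y_0z'$ repairs the damage, but in general we have no control over how the process ends. So we leave $\mathcal H$ alone and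 work with $G$.

**Weights.** Give every vertex the same positive weight, with total weight $\nu$, where
$$\nu=3\ell-1\ \text{ in general, and }\ \nu=7\ \text{ when we prove Theorems 1 and 2 for } \ell=3 .$$
From now on $|X|$ denotes the weight of $X\subseteq V$, and degrees are weights. Put
$$c(v)=|M(v)|,\qquad d(v)=|N(v)|=\nu-c(v).$$
When we write $|A_i|=1$, $|B_j|=3$ for $G_\ell^*$, these are weights for total $3\ell-1$; for $G_3^\circ$ with total $7$ they are $|A_i|=1$, $|B_1|=2$. In $G^*_\ell$ every vertex has $c=3$: a vertex of $A_i$ misses $A_i,A_{i+2},A_{i-2}$, and a vertex of $B_j$ misses $B_j$.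

Since $V\setminus(N(u)\cap N(v))=M(u)\cup M(v)$, large common neighborhoods mean small unions $M(u)\cup M(v)$. If $G$ is $K_{\ell+1}$-free, every link is $K_\ell$-free, and a vertex $x$ of the link of $v$ has degree $|N(x)\cap N(v)|$ in it.

Two textbook theorems are used. As all vertices weigh the same, they may be read in weights.

**Theorem (Andrásfai–Erdős–Sós, Discrete Math. 8 (1974); "AES").** For $r\ge3$, a $K_r$-free graph on $m$ vertices with minimum degree $>\frac{3r-7}{3r-4}m$ is $(r-1)$-colorable.

**Theorem (Turán, minimum-degree form).** A $K_r$-free graph on $m$ vertices has minimum degree at most $(1-\frac1{r-1})m$.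

(The second is immediate: otherwise each vertex misses fewer than $\frac m{r-1}$ vertices, counting itself, so any clique of size $k\le r-1$ has a common neighbor, and cliques grow up to size $r$.)

**The minimum degree of $G$.** AES with $r=\ell+1$ and $\nu=3\ell-1$ says: if $c(v)<3$ for all $v$, then $G$ is $\ell$-colorable. Does our hypothesis force $c<3$? No. Let $\ell=4$ and take the complete 4-partite graph with parts of sizes $16,13,13,13$, so $n=55$, and all its triangles. An edge has at least $13+13=26>25=\frac5{11}\cdot55$ common neighbors, so the hypothesis of Theorem 1 holds. But the minimum degree is $39$, below the AES bound $\frac8{11}\cdot55=40$; the big part has $c=\frac{16}5>3$. Similarly for $\ell=3$: parts $28,21,21$ give co-degrees at least $21>20=\frac27\cdot70$, while the minimum degree $42$ is below $\frac58\cdot70=43.75$. So AES on $G$ stops exactly at the vertices with $c(v)\ge3$.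

**Links of exactly those vertices.** For $\ell\ge4$ the hypothesis says that the link of $v$ has minimum degree $>3\ell-7$. AES with $r=\ell$ makes the link $(\ell-1)$-colorable as soon as $3\ell-7\ge\frac{3\ell-7}{3\ell-4}d(v)$, that is, $d(v)\le3\ell-4$, that is, $c(v)\ge3$. The two uses of AES are complementary. Either it applies to $G$, or there is a vertex $v$ whose link has a coloring with $\ell-1$ colors, and then we sort the vertices of $M(v)$ as in the first section. What remains is to verify (D1)–(D3).

## Small intersections of non-neighborhoods, for $\ell\ge4$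

Let $\ell\ge4$, $\nu=3\ell-1$, and let $\mathcal H$ be as in Theorem 1. By Lemma 4, common neighborhoods of edges weigh more than $3\ell-7$:
$$|M(u)\cup M(v)|<6\quad\text{for every edge }uv.\tag{1}$$

**Step 1: cliques.** *This step extends edges to $\ell$-cliques and bounds what a clique misses.* Let $K$ be a clique with $|K|=k\ge2$ and $U=\bigcup_{y\in K}M(y)$. Each $z\in U$ lies in some $M(y)$, hence in $M(y)\cup M(y')$ for each of the $k-1$ other $y'\in K$. Summing (1) over all pairs of $K$ gives $(k-1)|U|<6\binom k2$, so
$$|U|<3k.\tag{2}$$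
For $2\le k\le\ell-1$ the common neighborhood $V\setminus U$ weighs more than $3\ell-1-3(\ell-1)=2>0$, so $K$ extends to a larger clique. Hence every edge lies in a clique of size $\ell$. If $k=\ell$, then $U=V$, because a vertex outside $U$ would complete a $K_{\ell+1}$.

**Step 2: degrees.** *This step bounds $c(v)$ from above.* The link of $v$ is nonempty, $K_\ell$-free, and has minimum degree $>3\ell-7$. Turán gives $3\ell-7<\frac{\ell-2}{\ell-1}d(v)$. Since $(\ell-1)(3\ell-7)=3\ell^2-10\ell+7=(3\ell-4)(\ell-2)-1$, this reads $d(v)>3\ell-4-\frac1{\ell-2}$, that is,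
$$c(v)<3+\tfrac1{\ell-2}\le\tfrac72.\tag{3}$$

**Step 3: intersections.** *This step shows that adjacent vertices have almost disjoint non-neighborhoods; it drives all three demands.* Claim:
$$|M(w)\cap M(x)|<1\quad\text{for every edge }wx.\tag{4}$$
Put $o=|M(w)\cap M(x)|$, $c(w)=3+a$, $c(x)=3+b$, where $a,b$ may be negative. Extend $wx$ to an $\ell$-clique $\{w,x,y_1,\dots,y_{\ell-2}\}$. The sets $M(\cdot)$ of its vertices cover $V$. We cover $V$ in two ways.

First, the $y_j$ form a clique of size $\ell-2\ge2$, so (2) applies to it:
$$3\ell-1\le|M(w)\cup M(x)|+\Bigl|\bigcup_jM(y_j)\Bigr|<(6+a+b-o)+3(\ell-2),\quad\text{so}\quad o<1+a+b.$$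
Second, $|M(y_j)\setminus M(w)|=|M(y_j)\cup M(w)|-c(w)<6-(3+a)=3-a$ by (1). Hence
$$3\ell-1\le c(w)+|M(x)\setminus M(w)|+\sum_j|M(y_j)\setminus M(w)|<(3+a)+(3+b-o)+(\ell-2)(3-a),$$
so $o<1+b-(\ell-3)a$; exchanging $w$ and $x$, also $o<1+a-(\ell-3)b$.

If $a+b\le0$, the first bound gives $o<1$. If $a+b>0$, adding the last two gives $2o<2-(\ell-4)(a+b)\le2$, because $\ell\ge4$. $\square$

## The $\ell$-coloring for $\ell\ge4$

**Step 4: a colored link.** *This step chooses $v$ and pins down the sizes of the color classes.* If $c(v)<3$ for all $v$, then $G$ is $\ell$-colorable by AES with $r=\ell+1$. Otherwise fix $v$ with $c(v)=3+s$, $s\ge0$; by (3), $s<1$. Then $d(v)=3\ell-4-s\le3\ell-4$, the link has minimum degree $>3\ell-7\ge\frac{3\ell-7}{3\ell-4}d(v)$, and AES with $r=\ell$ gives $N(v)=V_1\cup\dots\cup V_{\ell-1}$ with independent $V_i$.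

For $x\in N(v)$, (1) gives
$$|M(x)\cap N(v)|=|M(x)\cup M(v)|-c(v)<3-s.\tag{5}$$
If $x\in V_i$ then $V_i\subseteq M(x)\cap N(v)$. So $|V_i|<3-s$ for all $i$ (trivially if $V_i=\emptyset$), and subtracting the other $\ell-2$ classes from $d(v)$,
$$|V_i|>(3\ell-4-s)-(\ell-2)(3-s)=2+(\ell-3)s\ge2.\tag{6}$$

**Step 5: (D1).** *A vertex of $M(v)$ sees either none or nearly all of a class.* Let $w\in M(v)$ have a neighbor $x\in V_i$. As $V_i\subseteq M(x)$, we have $M(w)\cap V_i\subseteq M(w)\cap M(x)$, so by (4)
$$|M(w)\cap V_i|<1.\tag{7}$$
If $w$ missed two classes, then $c(w)>2+2=4$ by (6), contradicting (3). So $T_0,T_1,\dots,T_{\ell-1}$ partition $M(v)$.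

**Step 6: (D2).** If $ww'$ were an edge inside $T_i$, $i\ge1$, then $V_i\subseteq M(w)\cap M(w')$ with $|V_i|>2$, contradicting (4). So each $T_i\cup V_i$ is independent.

**Step 7: (D3).** *An edge inside $T_0$ would grow into a $K_{\ell+1}$, one color class at a time.* Suppose $u,w\in T_0$ are adjacent. Put $p_i=|M(u)\cap V_i|$ and $q_i=|M(w)\cap V_i|$; by (7) all are $<1$. Among the cliques $\{x_j:j\in I\}$ with $I\subseteq\{1,\dots,\ell-1\}$ and $x_j\in V_j\cap N(u)\cap N(w)$, choose one with $|I|$ maximum ($I=\emptyset$ is allowed).

Suppose some $i\notin I$. By maximality no vertex of $V_i$ is adjacent to $u$, $w$ and all $x_j$, that is,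
$$V_i\subseteq M(u)\cup M(w)\cup\bigcup_{j\in I}M(x_j).$$
How much of $V_i$ can $x_j$ miss? It already misses all of $V_j$, so by (5)
$$|M(x_j)\cap V_i|\le|M(x_j)\cap N(v)|-|V_j|\le3-s-|V_j|.$$
All numbers $3-s-|V_j|$ are positive, so the sum over $I$ may be enlarged to a sum over all $j\ne i$:
$$|V_i|\le p_i+q_i+\sum_{j\ne i}(3-s-|V_j|)=p_i+q_i+(\ell-2)(3-s)-\bigl(d(v)-|V_i|\bigr)=p_i+q_i+|V_i|-2-(\ell-3)s.$$
Hence $p_i+q_i\ge2$, contradicting $p_i,q_i<1$. So $I=\{1,\dots,\ell-1\}$, and $\{u,w,x_1,\dots,x_{\ell-1}\}$ is a $K_{\ell+1}$ in $G$, a contradiction. Therefore $T_0$ is independent, and $T_0,T_1\cup V_1,\dots,T_{\ell-1}\cup V_{\ell-1}$ is a proper $\ell$-coloring. By Lemma 4, $\mathcal H$ is $\ell$-partite. This proves Theorem 1 for $\ell\ge4$. $\square$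

## The 3-coloring for $\ell=3$, where every link is bipartite

The proof of (4) used $\ell\ge4$ twice, so $\ell=3$ needs its own estimates. Take $\nu=7$. Common neighborhoods of edges weigh $>2$, that is, $|M(u)\cup M(v)|<5$ for every edge $uv$.

**Step 1: degrees.** Each link is triangle-free ($K_4$-freeness), nonempty, and has minimum degree $>2$. Take an edge $xy$ in the link of $v$: the neighborhoods of $x$ and $y$ inside the link are disjoint, so $d(v)>4$ and $c(v)<3$.

**Step 2: every link is bipartite.** *So any $v$ can be used.* If the link of $v$ is not bipartite, AES with $r=3$ gives $2<\frac25d(v)$, so $d(v)>5$ and $c(v)<2$. Take an edge $xy$ in the link. By $K_4$-freeness $N(x)\cap N(y)\cap N(v)=\emptyset$, so $N(x)\cap N(y)\subseteq M(v)$ and $2<|N(x)\cap N(y)|\le c(v)<2$, a contradiction.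

**Step 3: intersections.** *The substitute for (4).* For each edge $uv$,
$$|M(u)\cap M(v)|<c(v)-2<1.\tag{8}$$
Indeed $u$ and $v$ have a common neighbor $w$, and $M(u)\cup M(v)\cup M(w)=V$ by $K_4$-freeness. The sets $M(u)\cup M(v)$ and $M(u)\cup M(w)$ cover $V$ and share $M(u)$, so
$$7\le|M(u)\cup M(v)|+|M(u)\cup M(w)|-c(u)<c(v)-|M(u)\cap M(v)|+5.$$

**Step 4: coloring.** Fix any $v$ and let $N(v)=V_1\cup V_2$ be a bipartition of its link. Every vertex of $V_i$ has weight more than $2$ of neighbors in $V_{3-i}$, so both classes are nonempty and $|V_1|,|V_2|>2$.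

(D1): a vertex $w\in M(v)$ missing both classes would have $c(w)\ge d(v)>4$, but $c(w)<3$. (D2): an edge $ww'$ inside $T_i$ would give $V_i\subseteq M(w)\cap M(w')$ with $|V_i|>2$, contradicting (8). (D3): suppose $u,w\in T_0$ are adjacent. As in (7), $u$ has a neighbor $x\in V_i$ and $V_i\subseteq M(x)$, so $|M(u)\cap V_i|<1$ by (8); the same holds for $w$. Since $|V_1|>2$, there is $x_1\in V_1\cap N(u)\cap N(w)$. Since $|N(x_1)\cap V_2|>2$, there is $x_2\in V_2\cap N(x_1)\cap N(u)\cap N(w)$. Then $\{u,w,x_1,x_2\}$ is a $K_4$, a contradiction. So $T_0,\,T_1\cup V_1,\,T_2\cup V_2$ is a proper 3-coloring, and Theorem 1 is proved. $\square$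

## When $T_0$ carries an edge: a five-cycle with $\ell-2$ hubs

We turn to Theorem 2. With non-strict inequalities the contradiction $p_i+q_i\ge2$ of Step 7 becomes an equality, and reading off all the equalities produces a concrete subgraph. Write $C_5\vee K_{\ell-2}$ for a five-cycle $z_1\dots z_5$ together with $\ell-2$ pairwise adjacent vertices $h_1,\dots,h_{\ell-2}$, the *hubs*, each adjacent to all $z_i$. For $\ell=3$ this is the wheel.

**Proposition 6.** Let $\ell\ge3$, $\nu=3\ell-1$, let $G$ be $K_{\ell+1}$-free, and suppose $|M(x)\cup M(y)|\le6$ and $|M(x)\cap M(y)|\le1$ for every edge $xy$, and $c(w)<4$ for every $w$. Let $v$ have $c(v)=3+s$ with $0\le s<1$, and $s=0$ if $\ell=3$, such that $G[N(v)]$ is $(\ell-1)$-colorable. Then $G$ is $\ell$-colorable, or $G$ contains $C_5\vee K_{\ell-2}$ as a subgraph.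

**Proof.** **Step 1: sorting.** Let $N(v)=V_1\cup\dots\cup V_{\ell-1}$ with independent $V_i$. For $x\in N(v)$, $|M(x)\cap N(v)|=|M(x)\cup M(v)|-c(v)\le3-s$. Hence $|V_i|\le3-s$, and as in (6), $|V_i|\ge(3\ell-4-s)-(\ell-2)(3-s)=2+(\ell-3)s\ge2$. If $w\in M(v)$ has a neighbor $x\in V_i$, then $|M(w)\cap V_i|\le|M(w)\cap M(x)|\le1$. No $w\in M(v)$ misses two classes, since that would give $c(w)\ge4$. An edge inside $T_i$, $i\ge1$, would give an edge whose two ends both miss $V_i$, of weight at least $2>1$; so $T_i\cup V_i$ is independent. If $T_0$ is independent, $G$ is $\ell$-colorable.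

**Step 2: equalities.** *Now assume $u,w\in T_0$ are adjacent; we run Step 7 of the coloring again.* Note $u,w\ne v$, since $v$ has no neighbor in $M(v)$. Define $p_i,q_i$ (now $\le1$), $I$ and $x_j$ as before. As $G$ is $K_{\ell+1}$-free, $I\ne\{1,\dots,\ell-1\}$. Fix $i\notin I$. Then
$$|V_i|\le p_i+q_i+\sum_{j\in I}|M(x_j)\cap V_i|\le p_i+q_i+\sum_{j\in I}(3-s-|V_j|)\le p_i+q_i+\sum_{j\ne i}(3-s-|V_j|)$$
$$=p_i+q_i+|V_i|-2-(\ell-3)s\le|V_i|,$$
where the terms $3-s-|V_j|$ are now $\ge0$. So equality holds everywhere, and we read off the following.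

* $(\ell-3)s=0$ and $p_i=q_i=1$. If $\ell\ge4$ this gives $s=0$, and if $\ell=3$ we assumed it. So $s=0$.
* The sets $M(u)\cap V_i$, $M(w)\cap V_i$ and $M(x_j)\cap V_i$ ($j\in I$) are pairwise disjoint, because their weights add up to the weight of their union $V_i$ and all vertices have positive weight.
* For $j\in I$, $|M(x_j)\cap V_i|=3-|V_j|$. So the subset $V_j\cup(M(x_j)\cap V_i)$ of $M(x_j)\cap N(v)$ already has weight $3\ge|M(x_j)\cap N(v)|$, and therefore $M(x_j)\cap N(v)\subseteq V_j\cup V_i$.
* $|V_j|=3$ for $j\notin I\cup\{i\}$, since these terms were added at no cost.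

**Step 3: $I$ misses only $i$.** Suppose there is $i'\notin I\cup\{i\}$. Maximality of $I$ gives $V_{i'}\subseteq M(u)\cup M(w)\cup\bigcup_{j\in I}M(x_j)$, and $M(x_j)\cap V_{i'}=\emptyset$ by the third point. So $3=|V_{i'}|\le p_{i'}+q_{i'}\le2$, a contradiction. Hence $I=\{1,\dots,\ell-1\}\setminus\{i\}$ and $|I|=\ell-2$.

**Step 4: the subgraph.** Pick $x'\in M(u)\cap V_i$ and $x\in M(w)\cap V_i$; both sets have weight $1$ and they are disjoint. So $x\ne x'$, $x\notin M(u)$, $x'\notin M(w)$, that is, $x\sim u$ and $x'\sim w$. Also $v\sim x,x'$ and $u\sim w$. Hence $v\,x\,u\,w\,x'$ is a five-cycle. The $\ell-2$ vertices $x_j$ are pairwise adjacent, adjacent to $v$, $u$ and $w$, and adjacent to $x$ and $x'$ because $M(x_j)\cap V_i$ is disjoint from $M(w)\cap V_i$ and $M(u)\cap V_i$. They are the hubs. $\square$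

**Remark 7.** Let $G$ be $K_{\ell+1}$-free and contain such a $C_5\vee K_{\ell-2}$. (a) If $y$ is adjacent to all hubs, it is not adjacent to two consecutive $z_i,z_{i+1}$, since $y,z_i,z_{i+1}$ and the hubs would form a $K_{\ell+1}$. So $y$ has at most two neighbors among $z_1,\dots,z_5$ and lies in $M(z_i)$ for at least three $i$. (b) If $\ell\ge3$, the link of a hub contains $C_5\vee K_{\ell-3}$, of chromatic number $3+(\ell-3)=\ell$, so it is not $(\ell-1)$-colorable.

## The equality case of the Andrásfai–Erdős–Sós theorem

**Lemma 8.** Let $\ell\ge2$, $\nu=3\ell-1$, let $G$ be $K_{\ell+1}$-free and not $\ell$-colorable, with $c(v)\le3$ for all $v$. Then $G\cong G_\ell^*$.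

**Proof.** Induction on $\ell$.

**Step 1: $\ell=2$.** Now $\nu=5$, all degrees are $\ge2$, and $G$ is triangle-free and not bipartite. Let $C$ be a shortest odd cycle, of length $2k+1\ge5$. It has no chord: a chord would create two cycles with lengths adding up to $2k+3$, one even and so of length at least $4$, the other odd and of length at most $2k-1$.

*Every vertex $y$ has at most two neighbors on $C$.* For $y\in C$ this is clear. Suppose $y\notin C$ has three neighbors on $C$. They split $C$ into three arcs of odd total length, so some arc has odd length $a$. Closing it through $y$ gives an odd cycle of length $a+2\ge2k+1$. So the other two arcs have total length at most $2$, hence length $1$ each, and each closes to a triangle with $y$, a contradiction.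

Counting edges with an end on $C$ in weights, $2(2k+1)\le\sum_{z\in C}d(z)\le2\cdot5$. So $k=2$, and every vertex has exactly two neighbors on $C=z_1\dots z_5$; they are not consecutive, as $G$ is triangle-free. Let $A_i$ be the set of vertices whose neighbors on $C$ are $z_{i-1},z_{i+1}$. These five sets partition $V$, and $z_i\in A_i$. If $j\ne i\pm1$, then vertices of $A_i$ and $A_j$ have a common neighbor on $C$ (for $j=i+2$ it is $z_{i+1}$), so they are not adjacent. So for $y\in A_i$,
$$2\le d(y)\le|A_{i-1}|+|A_{i+1}|.$$
The five sums on the right add up to $2\cdot5=10$, so each equals $2$. Thus $|A_{i+2}|=2-|A_i|$ for all $i$; following this around the five indices gives $|A_i|=2-|A_i|$, so all $|A_i|=1$. Equality $d(y)=|A_{i-1}|+|A_{i+1}|$ means that $A_i$ is complete to $A_{i\pm1}$. So $G\cong G_2^*$.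

**Step 2: preparations for $\ell\ge3$.** *We check the hypotheses of Proposition 6.* Clearly $|M(x)\cup M(y)|\le6$ for all $x,y$, and $c<4$. A clique of size $k\le\ell-1$ has a common neighborhood of weight $\ge3\ell-1-3k\ge2$, so each edge $xy$ lies in an $\ell$-clique, whose sets $M(\cdot)$ cover $V$ by $K_{\ell+1}$-freeness. Hence $3\ell-1\le c(x)+c(y)-|M(x)\cap M(y)|+3(\ell-2)$, and $|M(x)\cap M(y)|\le1$. By AES with $r=\ell+1$ some $v$ has $c(v)=3$.

**Step 3: a non-colorable link gives $G_\ell^*$.** Suppose some $v$ with $c(v)=3$ has a link that is not $(\ell-1)$-colorable. The link has weight $3\ell-4=3(\ell-1)-1$, is $K_\ell$-free, and each of its vertices misses weight at most $3$ of it. By induction it is $G_{\ell-1}^*$, in which each vertex misses exactly $3$. Since $c(x)\le3$, it follows that $M(x)\subseteq N(v)$ for every $x\in N(v)$, that is, $N(v)$ is complete to $M(v)$. As $G_{\ell-1}^*$ contains $K_{\ell-1}$, an edge inside $M(v)$ would give a $K_{\ell+1}$; so $M(v)$ is independent, of weight $3$. It is one more class $B_j$, and $G\cong G^*_\ell$.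

**Step 4: there is such a link.** Otherwise every $v$ with $c(v)=3$ has an $(\ell-1)$-colorable link, and Proposition 6 with $s=0$ gives $C_5\vee K_{\ell-2}$ in $G$. Consider $\sum_j3c(h_j)+\sum_ic(z_i)$. Every $y\in V$ contributes at least $3$ times its weight: either it misses a hub, or by Remark 7(a) it misses at least three $z_i$. Hence
$$3(3\ell-1)\le\sum_j3c(h_j)+\sum_ic(z_i)\le9(\ell-2)+15=3(3\ell-1),$$
which forces $c(h_1)=3$. But the link of $h_1$ is not $(\ell-1)$-colorable by Remark 7(b), a contradiction. $\square$

## Theorem 2 for $\ell\ge4$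

Take $\nu=3\ell-1$, and let $\mathcal H$ be as in Theorem 2, with $G=\partial\mathcal H$ without isolated vertices and not $\ell$-colorable. By Lemma 5 it suffices to show $G\cong G_\ell^*$.

**Step 1: non-strict estimates.** *We redo Steps 1–3 for $\ell\ge4$ with $\le$.* Now $|M(x)\cup M(y)|\le6$ for every edge $xy$. For a clique $K$ of size $k\ge2$, summing over pairs gives $|\bigcup_{y\in K}M(y)|\le3k$. So for $k\le\ell-1$ common neighborhoods weigh at least $2>0$, every edge lies in an $\ell$-clique, and the sets $M(\cdot)$ of an $\ell$-clique cover $V$. Links have minimum degree $\ge3\ell-7$, so Turán gives $d(v)\ge\frac{\ell-1}{\ell-2}(3\ell-7)$, that is, $c(v)\le3+\frac1{\ell-2}\le\frac72$. For an edge $wx$ with $c(w)=3+a$, $c(x)=3+b$, $o=|M(w)\cap M(x)|$, the two coverings of $V$ by the non-neighborhoods of an $\ell$-clique $\{w,x,y_1,\dots,y_{\ell-2}\}$ give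
$$3\ell-1\le(6+a+b-o)+3(\ell-2),\qquad 3\ell-1\le(3+a)+(3+b-o)+(\ell-2)(3-a),$$
so $o\le1+a+b$, $o\le1+b-(\ell-3)a$, and by symmetry $o\le1+a-(\ell-3)b$. If $a+b\le0$ then $o\le1$; if $a+b>0$, adding the last two gives $2o\le2-(\ell-4)(a+b)\le2$. So $|M(w)\cap M(x)|\le1$ for every edge.

By AES with $r=\ell+1$ some vertex has $c\ge3$. If $c(v)=3+s$ with $s>0$, the link of $v$ has minimum degree $\ge3\ell-7>\frac{3\ell-7}{3\ell-4}(3\ell-4-s)$, so by AES with $r=\ell$ it is $(\ell-1)$-colorable. If $c(v)=3$, the last inequality is no longer strict, and there are two cases.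

**Step 2: some $v$ with $c(v)=3$ has a link that is not $(\ell-1)$-colorable.** *We show that then $G\cong G_\ell^*$.* For $x\in N(v)$, $|M(x)\cap N(v)|\le6-3=3$. The link has weight $3(\ell-1)-1$ and is $K_\ell$-free, so Lemma 8 gives $G[N(v)]\cong G_{\ell-1}^*$. Since $\ell-1\ge3$, it has a class $B_1$. We do not know $c(x)\le3$ here, so we argue with pairs. Given $x\in N(v)$, choose $y\in B_1$ if $x\in\bigcup A_i$, and $y\in A_1$ if $x\in\bigcup B_j$. Then $x\sim y$, and $M(x)\cap N(v)$, $M(y)\cap N(v)$ are disjoint, of weight $3$ each: one lies in $\bigcup A_i$, the other in $\bigcup B_j$. As $|M(x)\cup M(y)|\le6$, the set $M(x)\cup M(y)$ has no vertex outside $N(v)$, so $M(x)\subseteq N(v)$. Hence $N(v)$ is complete to $M(v)$. As $G_{\ell-1}^*\supseteq K_{\ell-1}$, $M(v)$ is independent, of weight $3$, and $G\cong G_\ell^*$.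

**Step 3: the other case is impossible.** Suppose every vertex with $c\ge3$ has an $(\ell-1)$-colorable link. There is such a vertex, with $s\le\frac12<1$, and all $c(w)\le\frac72<4$. Since $G$ is not $\ell$-colorable, Proposition 6 gives $C_5\vee K_{\ell-2}$ in $G$. Let $R=\bigcup_jM(h_j)$. The hubs form a clique of size $\ell-2\ge2$, so $|R|=3(\ell-2)-\delta$ with $\delta\ge0$, and $|V\setminus R|=5+\delta$. The vertices outside $R$ are adjacent to all hubs, so by Remark 7(a) each lies in at least three of the sets $M(z_i)$. Averaging over the five $z_i$, some $i$ has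
$$|M(z_i)\setminus R|\ge\tfrac35(5+\delta)=3+\tfrac35\delta.$$
For each $j$ we have $z_i\sim h_j$, so $|M(z_i)\setminus R|\le|M(z_i)\setminus M(h_j)|\le6-c(h_j)$, hence $c(h_j)\le3-\frac35\delta$. Therefore
$$3(\ell-2)-\delta=|R|\le\sum_jc(h_j)\le3(\ell-2)-\tfrac35(\ell-2)\delta.$$
So $\delta\ge\frac35(\ell-2)\delta\ge\frac65\delta$, which gives $\delta=0$. Now $c(h_j)\le3$ for all $j$ and $\sum_jc(h_j)\ge3(\ell-2)$, so $c(h_1)=3$. By Remark 7(b) the link of $h_1$ is not $(\ell-1)$-colorable, contradicting our assumption. $\square$

## Theorem 2 for $\ell=3$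

Take $\nu=7$, and let $G=\partial\mathcal H$ have no isolated vertices and not be 3-colorable. By Lemma 5 it suffices to show $G\cong G_3^\circ$. Note that Proposition 6 is not available, since it needs $\nu=8$ for $\ell=3$.

**Step 1: estimates.** Now $|M(x)\cup M(y)|\le5$ for every edge $xy$, links are triangle-free with minimum degree $\ge2$, and an edge of the link of $v$ shows $d(v)\ge4$, so $c(v)\le3$. Every edge $xy$ has a common neighbor $w$, and $M(x)\cup M(y)\cup M(w)=V$. As in (8), $7\le|M(x)\cup M(y)|+|M(x)\cup M(w)|-c(x)\le c(y)-|M(x)\cap M(y)|+5$, and by symmetry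
$$|M(x)\cap M(y)|\le\min(c(x),c(y))-2\le1\quad\text{for every edge }xy.\tag{9}$$

**Step 2: some link, of $v$, is not bipartite.** *We show $G\cong G_3^\circ$.* AES with $r=3$ gives $2\le\frac25d(v)$, so $d(v)\ge5$ and $c(v)\le2$. Each $x\in N(v)$ has a neighbor $y\in N(v)$, and $N(x)\cap N(y)\subseteq M(v)$ by $K_4$-freeness, with weight $\ge2$. So $c(v)=2$ and $N(x)\cap N(y)=M(v)$; in particular $x$ is complete to $M(v)$. An edge inside $M(v)$ together with an edge inside $N(v)$ would form a $K_4$, so $M(v)$ is independent. The link has weight $5$ and minimum degree $\ge2$, so each of its vertices misses at most $3$ of it; it is triangle-free and not bipartite. By Lemma 8 with $\ell=2$ it is $G_2^*$. With $M(v)$ as the class $B_1$ of weight $2$, $G\cong G_3^\circ$.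

**Step 3: all links are bipartite; sorting.** *The rest of the section shows that this case is impossible.* Fix $v$ and a bipartition $N(v)=V_1\cup V_2$ of its link. A vertex of $V_i$ has weight at least $2$ of neighbors in $V_{3-i}$, so $|V_1|,|V_2|\ge2$. No $w\in M(v)$ misses both classes, as $c(w)\le3<4\le d(v)$. An edge inside $T_i$, $i=1,2$, would give $|V_i|\le1$ by (9); so $T_1\cup V_1$ and $T_2\cup V_2$ are independent. As $G$ is not 3-colorable, there are adjacent $u,w\in T_0$. Put
$$p_i=|M(u)\cap V_i|\le1,\quad q_i=|M(w)\cap V_i|\le1,\quad W_i=V_i\setminus(M(u)\cup M(w));$$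
the bounds hold because $u$ has a neighbor $x\in V_i$ and $V_i\subseteq M(x)$, and likewise for $w$. There is no edge between $W_1$ and $W_2$, since with $u,w$ it would form a $K_4$. Call $i$ *tight* if $p_i=q_i=1$ and $M(u)\cap V_i$, $M(w)\cap V_i$ are disjoint.

**Step 4: both indices are tight.**

* If $W_i=\emptyset$, then $V_i\subseteq M(u)\cup M(w)$ and $2\le|V_i|\le p_i+q_i\le2$. So $i$ is tight and $|V_i|=2$.
* If $W_i\ne\emptyset$, take $x\in W_i$. The set $N(x)\cap V_{3-i}$, of weight $\ge2$, avoids $W_{3-i}$, so it lies in $(M(u)\cup M(w))\cap V_{3-i}$, of weight at most $p_{3-i}+q_{3-i}\le2$. Equality holds, so $3-i$ is tight.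

If $W_1,W_2$ are both empty or both nonempty, both indices are tight. Suppose exactly one is empty, by symmetry $W_1=\emptyset\ne W_2$. Then $|V_1|=2$, and since every vertex of $V_2$ has at least weight $2$ of neighbors in $V_1$, $V_2$ is complete to $V_1$; also $1$ is tight. Pick $x'\in M(u)\cap V_1$, $x\in M(w)\cap V_1$ and $y\in W_2$. By disjointness $x\sim u$ and $x'\sim w$, so $v\,x\,u\,w\,x'$ is a five-cycle. The vertex $y$ is adjacent to $v$, to $x,x'\in V_1$, and to $u,w$. So the link of $y$ contains a five-cycle and is not bipartite, a contradiction.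

**Step 5: contradiction.** *Tightness fixes the weights, and then $u$ turns up as a non-neighbor of $w$.* As $u\in T_0$ has a neighbor $x\in V_1$, (9) gives $1=p_1\le|M(u)\cap M(x)|\le c(u)-2$, so $c(u)=3$. Likewise $c(w)=3$. Then
$$|M(u)\cap M(v)|=c(u)-p_1-p_2=1,\qquad|M(u)\cap M(w)|\ge3+3-5=1.$$
By tightness $M(u)\cap M(w)\cap N(v)=\emptyset$, so $M(u)\cap M(w)\subseteq M(u)\cap M(v)$. Comparing weights, and since all vertex weights are positive, the two sets are equal. But $u\in M(u)\cap M(v)$, so $u\in M(w)$, contradicting $u\sim w$. This proves Theorem 2. $\square$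

## The exact maximum for $\ell=3$ and every $n\ge6$

**Proof of Corollary 3.** *Upper bound.* By Theorem 1 a non-3-partite $\mathcal K_4^3$-free 3-graph has $\delta_2^+\le\frac27n$, and $\delta_2^+$ is an integer.

*Lower bound.* We count vertices now. The idea is to round the weights of $G_3^\circ$ carefully. Put $b=\lfloor2n/7\rfloor\ge1$ and $m=n-b$. Then $m\ge\frac57n\ge5$ for $n\ge7$, and $m=5$ for $n=6$. Write $m=5q+\rho$ with $0\le\rho\le4$, so $q\ge1$. Blow up $C_5$ into classes $A_1,\dots,A_5$ of sizes $a_i\in\{q,q+1\}$ with $\sum a_i=m$; so $\rho$ classes have size $q+1$. For $\rho\in\{3,4\}$ let the classes of size $q$ be among $A_4,A_5$. We claim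
$$a_{i-1}+a_{i+1}\ge\lfloor2m/5\rfloor=2q+\lfloor2\rho/5\rfloor\quad\text{for all }i.$$
For $\rho\le2$ the right side is $2q$. For $\rho\in\{3,4\}$ it is $2q+1$, and $A_{i-1},A_{i+1}$ do not both have size $q$, because their indices differ by $2$ modulo $5$ while $4$ and $5$ differ by $1$. Moreover $\frac{2m}5\ge\frac{2n}7$, so $\lfloor2m/5\rfloor\ge\lfloor 2n/7\rfloor=b$.

Join this blow-up completely to an independent set of size $b$ and take all triangles. Every edge of the graph lies in a triangle, so the graph is the shadow; it is $K_4$-free and has chromatic number $3+1=4$. By Lemma 4 the 3-graph is $\mathcal K^3_4$-free and not 3-partite. Its co-degrees are $b$ for pairs inside the blow-up and $a_{i-1}+a_{i+1}\ge b$ for the other covered pairs. So $\delta_2^+=b=\lfloor2n/7\rfloor$. $\square$
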